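# $C^*$-extreme unital completely positive maps on $l^\infty$ and Toeplitz operators

## The guess that $C^*$-extreme maps on a commutative algebra are homomorphisms

Throughout, $\mathcal H\neq 0$ is a separable Hilbert space, $\mathcal B(\mathcal H)$ is the algebra of bounded operators on it, and for a unital $C^*$-algebra $\mathcal A$ we write $UCP_{\mathcal H}(\mathcal A)$ for the set of unital completely positive maps $\phi:\mathcal A\to\mathcal B(\mathcal H)$. Our algebras $\mathcal A$ will be commutative. Recall that a positive map out of a commutative $C^*$-algebra, or into one, is automatically completely positive.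

If $\mathcal H=\mathbb C$, then $UCP_{\mathcal H}(\mathcal A)$ is the state space of $\mathcal A$. It is convex, and for commutative $\mathcal A$ its extreme points are exactly the characters, that is, the unital $*$-homomorphisms into $\mathbb C$. For larger $\mathcal H$ it is natural to allow operators as coefficients in convex combinations. The following definition is due to Farenick and Morenz.

**Definition.** A map $\phi\in UCP_{\mathcal H}(\mathcal A)$ is *$C^*$-extreme* if, whenever
$$\phi(\cdot)=\sum_{i=1}^nT_i^*\phi_i(\cdot)T_i \tag{1}$$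
with $\phi_i\in UCP_{\mathcal H}(\mathcal A)$ and with invertible $T_i\in\mathcal B(\mathcal H)$ satisfying $\sum_iT_i^*T_i=I$, there are unitaries $U_i\in\mathcal B(\mathcal H)$ with $\phi_i(\cdot)=U_i^*\phi(\cdot)U_i$ for all $i$.

Let $l^\infty=l^\infty(\mathbb N)$ be the algebra of bounded complex sequences; $*$-homomorphisms are always unital here. The question, whose source is the paper of Tathagata Banerjee, B V Rajarama Bhat and Manish Kumar, "$C^*$-extreme points of positive operator valued measures and unital completely positive maps" (arXiv:2006.07076, 2020), is: *are $C^*$-extreme unital completely positive maps on $l^\infty$ always $*$-homomorphisms?* The algebra is commutative and generated by projections, so the first guess is yes. Let us test it.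

**The case $\mathcal H=\mathbb C$.** The $T_i$ are nonzero scalars, so (1) is a convex combination with weights $|T_i|^2>0$, and unitary equivalence is equality. So $C^*$-extreme means extreme in the usual sense, and the $C^*$-extreme points are the characters. The guess holds.

**The algebra $\mathbb C^2$, any $\mathcal H$.** A unital positive map is $\phi_A(a,b)=aA+b(I-A)$ with $0\le A\le I$, and it is a $*$-homomorphism exactly when $A$ is a projection. Suppose $A$ is not a projection, so there is $s_0\in\sigma(A)\cap(0,1)$. Let $r(s)=s/(1-s)$, an increasing bijection $(0,1)\to(0,\infty)$. Choose $0<r_1<r(s_0)<r_2$ and let $I_0=\{s: r_1<r(s)<r_2\}$, an open interval containing $s_0$. Let $g(s)=\frac{r_1}{2r_2}$ on $I_0$ and $g(s)=\frac12$ on $[0,1]\setminus I_0$, and put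
$$T_1^2=\tfrac12A+g(A)(I-A),\qquad T_2^2=\tfrac12A+(I-g(A))(I-A),$$
with positive square roots. Then $T_1^2+T_2^2=I$, $T_1^2\ge \frac{r_1}{2r_2}I$ and $T_2^2\ge\frac12I$, so both $T_i$ are invertible. With $A_i=\frac12A\,T_i^{-2}$ we have $0\le A_i\le I$, and since everything commutes, $T_1A_1T_1+T_2A_2T_2=A$; thus $\phi_A=T_1\phi_{A_1}T_1+T_2\phi_{A_2}T_2$. Now $A_1=m(A)$ with $m(s)=\frac{s/2}{s/2+g(s)(1-s)}$. Off $I_0$ we have $m(s)=s\notin I_0$. On $I_0$ we have $r(m(s))=\frac{r_2}{r_1}r(s)>r_2$, so again $m(s)\notin I_0$. Hence $\sigma(A_1)\cap I_0=\emptyset$ while $s_0\in\sigma(A)\cap I_0$. So $A_1$ is not unitarily equivalent to $A$, and $\phi_A$ is not $C^*$-extreme. The guess holds again.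

This computation used that $A$ commutes with the coefficients $T_i$. On $l^\infty$ the values $\phi(f)$ need not commute with each other.

There is more evidence for the guess. A *normalized positive operator valued measure* (POVM) on $\mathbb N$ is a map $\mu$ from the subsets of $\mathbb N$ to $\mathcal B(\mathcal H)$ with $\mu(E)\ge0$ for all $E$, $\mu(\mathbb N)=I$, and $\mu$ countably additive in the weak operator topology. For example, $\mu(\{1\})=A$, $\mu(\{2\})=I-A$, with no mass elsewhere, is the POVM version of $\phi_A$. *$C^*$-extreme* is defined for POVMs as above: whenever $\mu(\cdot)=\sum_iT_i^*\mu_i(\cdot)T_i$ with normalized POVMs $\mu_i$ on $\mathbb N$ and invertible $T_i$ with $\sum_iT_i^*T_i=I$, there are unitaries $U_i$ with $\mu_i(\cdot)=U_i^*\mu(\cdot)U_i$. We may use the following known facts.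

* (a) If $\mathcal A$ is unital and commutative and $\phi\in UCP_{\mathcal H}(\mathcal A)$ has commutative range, then $\phi$ is $C^*$-extreme if and only if it is a $*$-homomorphism.
* (b) Every $C^*$-extreme normalized POVM on $\mathbb N$ is projection valued, i.e. a spectral measure.
* (c) $\mu\mapsto\phi_\mu$, $\phi_\mu(f)=\sum_nf(n)\mu(\{n\})$ (weakly convergent sum), is a bijection from normalized POVMs on $\mathbb N$ onto the *normal* unital completely positive maps on $l^\infty$, and it respects $C^*$-convex combinations and unitary equivalence. Consequently every normal $C^*$-extreme point of $UCP_{\mathcal H}(l^\infty)$ is a $*$-homomorphism. General unital completely positive maps on $l^\infty$ correspond to finitely additive positive operator valued measures.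

For $\mathcal H=\mathbb C$, $f\mapsto f(1)$ is normal, while the limit $f\mapsto\lim_{\mathcal U}f$ along a free ultrafilter is not: it kills every finitely supported sequence. Call $\phi$ *singular* if it vanishes on $c_0$, the sequences tending to $0$.

Thus a counterexample to the guess must be non-normal and must have noncommutative range. We shall also see that it needs $\dim\mathcal H=\infty$. Nevertheless the guess is false.

**Theorem 1.** For every infinite-dimensional separable $\mathcal H$, $UCP_{\mathcal H}(l^\infty)$ has a $C^*$-extreme point which is not a $*$-homomorphism.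

A compact Hausdorff space is *scattered* if every nonempty closed subset has a relatively isolated point. For example, $\{0\}\cup\{1/n:n\ge1\}$ is scattered: a closed subset containing some $1/n$ has it as an isolated point, and otherwise the subset is $\{0\}$ or empty. The interval $[0,1]$ is not scattered.

**Theorem 2.** Let $X\neq\emptyset$ be compact Hausdorff and $\mathcal H\ne0$ separable. Then $UCP_{\mathcal H}(C(X))$ has a $C^*$-extreme point that is not a $*$-homomorphism if and only if $X$ is not scattered and $\dim\mathcal H=\infty$.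

## Stinespring subspaces and the finite-dimensional case

We first try to prove the guess. The language is that of dilations. For $\phi\in UCP_{\mathcal H}(\mathcal A)$, a *minimal Stinespring dilation* consists of a Hilbert space $\mathcal K$, a unital $*$-representation $\pi$ of $\mathcal A$ on $\mathcal K$ and an isometry $V:\mathcal H\to\mathcal K$ such that $\phi(a)=V^*\pi(a)V$ and the span of $\pi(\mathcal A)V\mathcal H$ is dense in $\mathcal K$. For $\phi_A$ above with $0<A<I$ (meaning $A$ and $I-A$ are injective) one can take $\mathcal K=\mathcal H\oplus\mathcal H$, $\pi(a,b)=aI\oplus bI$, $Vh=(A^{1/2}h,(I-A)^{1/2}h)$; the span of $\pi(\mathbb C^2)V\mathcal H$ is $A^{1/2}\mathcal H\oplus(I-A)^{1/2}\mathcal H$, which is dense.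

Write $L=V\mathcal H$. If $\pi(\mathcal A)L\subset L$, then minimality gives $L=\mathcal K$, so $V$ is unitary and $\phi=V^*\pi(\cdot)V$ is a $*$-homomorphism. So to prove the guess one wants to show that projections in $\pi(\mathcal A)''$ preserve $L$. In finite dimension this works. The following result is due to Farenick and Morenz; here is a proof.

**Proposition 3.** Let $X$ be compact Hausdorff and $\dim\mathcal H<\infty$. Every $C^*$-extreme point $\phi$ of $UCP_{\mathcal H}(C(X))$ is a $*$-homomorphism.

*Proof.* Put $\mathcal A=C(X)$, let $(\pi,V,\mathcal K)$ be a minimal Stinespring dilation and $L=V\mathcal H$. Fix a projection $E\in\pi(\mathcal A)''$. Since $\mathcal A$ is commutative, $\pi(\mathcal A)''\subset\pi(\mathcal A)'$.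

**Step 1: a family of decompositions of $\phi$.** The purpose is to have something to which $C^*$-extremality applies. For $0<t\le1$ put
$$R_t=E+t(1-E),\qquad D_t=\tfrac12R_t^2\in\pi(\mathcal A)',\qquad \tfrac{t^2}2\le D_t\le\tfrac12 .$$
Let $T_1=(V^*D_tV)^{1/2}$ and $T_2=(V^*(1-D_t)V)^{1/2}$. They are invertible since $T_1^2\ge\frac{t^2}2I$ and $T_2^2\ge\frac12I$, and $T_1^2+T_2^2=V^*V=I$. The maps
$$\phi_1=T_1^{-1}V^*D_t\pi(\cdot)VT_1^{-1},\qquad \phi_2=T_2^{-1}V^*(1-D_t)\pi(\cdot)VT_2^{-1}$$
are unital, and they are completely positive because $D_t\pi(a)=D_t^{1/2}\pi(a)D_t^{1/2}$, and likewise for $1-D_t$. Clearly $\phi=T_1\phi_1T_1+T_2\phi_2T_2$. So there is a unitary $U$ with $\phi_1=U^*\phi U$.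

**Step 2: the subspace $R_tL$ is a rotation of $L$ by a unitary in the commutant.** Put $G=UT_1$, which is invertible. Multiplying $\phi_1=U^*\phi U$ by $T_1$ on both sides gives
$$(D_t^{1/2}V)^*\pi(a)(D_t^{1/2}V)=(VG)^*\pi(a)(VG)\qquad(a\in\mathcal A).\tag{2}$$
Define $W$ on finite sums by $W\sum_j\pi(a_j)D_t^{1/2}Vh_j=\sum_j\pi(a_j)VGh_j$. The squared norm of $\sum_j\pi(a_j)D_t^{1/2}Vh_j$ is $\sum_{i,j}\langle(D_t^{1/2}V)^*\pi(a_i^*a_j)D_t^{1/2}Vh_j,h_i\rangle$, and by (2) this is also the squared norm of the image. So $W$ is well defined and isometric. Its domain is $D_t^{1/2}\operatorname{span}\pi(\mathcal A)V\mathcal H$, which is dense because $D_t^{1/2}$ is invertible; its range is $\operatorname{span}\pi(\mathcal A)V\mathcal H$ since $G\mathcal H=\mathcal H$, and that is dense too. So $W$ extends to a unitary on $\mathcal K$, it commutes with every $\pi(b)$ by its formula, and $a=1$ gives $WD_t^{1/2}V=VG$. As $D_t^{1/2}=R_t/\sqrt2$, the subspace $L_t:=R_tL=D_t^{1/2}L$ satisfies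
$$WL_t=VG\mathcal H=L,\qquad\text{i.e. } L_t=W^*L .\tag{3}$$

**Step 3: a quantity that does not depend on $t$.** Let $P_t$ be the projection onto $L_t$; so $L_1=L$. By (3), $P_t=W^*P_1W$. Since $W\in\pi(\mathcal A)'$ and $E\in\pi(\mathcal A)''$, $W$ commutes with $E$, so $P_tEP_t=W^*P_1EP_1W$. Hence
$$\tau_t:=\operatorname{Tr}\bigl(P_tEP_t-(P_tEP_t)^2\bigr)=\tau_1\qquad(0<t\le1).\tag{4}$$

**Step 4: the limit $t\to0$.** We show $\tau_t\to0$. Choose a basis $e_1,\dots,e_r$ of $L\cap\ker E$ and extend it by $f_1,\dots,f_s$ to a basis of $L$. As $R_te_i=te_i$,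
$$L_t=\operatorname{span}\{e_i,\;Ef_j+t(1-E)f_j\}.$$
Let $B_t:\mathbb C^{r+s}\to\mathcal K$ send the standard basis to these vectors, for $0\le t\le 1$. For $t>0$ it is injective, because $R_t$ is. For $t=0$ the vectors are $e_i,Ef_j$. If $\sum\alpha_ie_i+\sum\beta_jEf_j=0$, applying $E$ gives $E\sum\beta_jf_j=0$, so $\sum\beta_jf_j\in L\cap\ker E=\operatorname{span}\{e_i\}$, which forces all $\beta_j=0$, and then all $\alpha_i=0$. So $B_0$ is injective as well. Since $B_t\to B_0$ in norm and the Gram matrix $B_0^*B_0$ is invertible,
$$P_t=B_t(B_t^*B_t)^{-1}B_t^*\to P_0:=B_0(B_0^*B_0)^{-1}B_0^*$$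
in norm, and $P_0$ is the projection onto $L_0=\operatorname{span}\{e_i,Ef_j\}$. All $P_t$ have range in the finite-dimensional space $L+EL$, so the traces converge, and by (4) $\tau_1=\operatorname{Tr}(P_0EP_0-(P_0EP_0)^2)$. But $Ee_i=0$ and $E(Ef_j)=Ef_j$, so $EL_0\subset L_0$. Hence $P_0$ commutes with $E$, $P_0EP_0$ is a projection, and $\tau_1=0$.

**Step 5: conclusion.** We have $P_1EP_1-(P_1EP_1)^2=P_1E(1-P_1)EP_1\ge0$ with trace $0$, so it vanishes; thus $(1-P_1)EP_1=0$, i.e. $EL\subset L$. A von Neumann algebra is the norm-closed span of its projections, and $L$ is closed, so $\pi(\mathcal A)L\subset L$. By minimality $L=\mathcal K$, and $\phi$ is a $*$-homomorphism. $\square$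

## Infinite trace on the Hardy space

Now let $\dim\mathcal H=\infty$ (and $E$, $L_t$ as before). Steps 1 and 2 go through unchanged: for every $t$, $R_tL$ is still a rotation of $L$ by a unitary of $\pi(\mathcal A)'$. Steps 3 and 4 are where dimension was used, and Step 3 is the first to lose its content: $\tau_1$ can be infinite. Here is a concrete instance. It needs notation that we keep for the rest of the lecture.

Write $L^p=L^p([0,1],dx)$ and $C[0,1]\subset L^\infty$. For $d\in L^\infty$ let $M_d$ be multiplication by $d$ on $L^2$. Put $z(x)=e^{2\pi ix}$, let $H^2\subset L^2$ be the closed span of $z^n$, $n\ge0$, and $H^\infty=L^\infty\cap H^2$. Through $x\mapsto e^{2\pi ix}$ these are the usual Hardy spaces of the circle. Let $V:H^2\to L^2$ be the inclusion. The *Toeplitz operator* with symbol $d$ is $T_d=V^*M_dV$ on $H^2$; for example $T_z$ is the unilateral shift $z^n\mapsto z^{n+1}$. The map $g\mapsto T_g$ on $C[0,1]$ is unital completely positive, with $\pi(g)=M_g$ and $L=H^2$.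

Let $\chi=1_{[0,1/2)}$, $E=M_\chi$, $P$ the projection of $L^2$ onto $H^2$. For $n\ge 1$ the Fourier coefficients are $\hat\chi(-n)=\int_0^{1/2}e^{2\pi inx}dx$, with $|\hat\chi(-n)|=\frac1{\pi n}$ for odd $n$ and $0$ for even $n$. Then
$$\operatorname{Tr}\bigl(PE(1-P)EP\bigr)=\sum_{m\ge0}\|(1-P)(\chi z^m)\|^2=\sum_{m\ge0}\sum_{j<0}|\hat\chi(j-m)|^2=\sum_{n\ge1}n|\hat\chi(-n)|^2=\sum_{n\text{ odd}}\frac{1}{\pi^2n}=\infty .$$
(For given $n$, the pairs $m\ge0$, $j<0$ with $m-j=n$ are $m=0,\dots,n-1$.) So $\tau_1=\infty$, and the identity $\tau_t=\tau_1$ does not force anything to vanish.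

What survives is (3), and it can be read as a design. On $L^2$, with $\pi(\mathcal A)'$ equal to the multiplication operators, we want a subspace $L$ that is *not* invariant under $\pi(\mathcal A)$ but such that for each $d\ge c>0$ the space $\sqrt d\,L$ equals $wL$ for a unimodular function $w$. The space $L=H^2$ has this property. If $d=|h|^2$ with $h,h^{-1}\in H^\infty$, then $hH^2=H^2$, so $\sqrt d\,H^2=\frac{|h|}{h}\,hH^2=\frac{|h|}hH^2$. The next section turns this into a proof of $C^*$-extremality.

## Toeplitz maps and factorization $d=|h|^2$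

We prove extremality not only for $C[0,1]$ but for every algebra whose dilation is no bigger than that of $C[0,1]$. We use Arveson's Radon–Nikodym theorem (*Subalgebras of $C^*$-algebras I*, Thm. 1.4.2): *if $(\pi,V)$ is a minimal Stinespring dilation of $\phi$, and $\psi$ and $\phi-\psi$ are completely positive, then there is $D\in\pi(\mathcal A)'$ with $0\le D\le I$ and $\psi(a)=V^*D\pi(a)V$ for all $a$.* The reason: on finite sums $\xi=\sum_j\pi(a_j)Vh_j$ set $q(\xi)=\sum_{i,j}\langle\psi(a_i^*a_j)h_j,h_i\rangle$. Complete positivity of $\psi$ and of $\phi-\psi$ gives $0\le q(\xi)\le\|\xi\|^2$, so the form is well defined and equals $\langle D\xi,\xi\rangle$ for some $0\le D\le I$. It satisfies $\langle D\pi(a)Vh,\pi(b)Vk\rangle=\langle\psi(b^*a)h,k\rangle$. Replacing $a$ by $ca$, respectively $b$ by $c^*b$, gives the same value, so $D$ commutes with $\pi(c)$; and $b=1$ gives the formula for $\psi$.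

**Lemma 4.** Let $\mathcal A$ be a unital commutative $C^*$-algebra, and let $\iota:C[0,1]\to\mathcal A$ and $\rho:\mathcal A\to L^\infty$ be unital $*$-homomorphisms with $\rho(\iota(g))=g$ for all $g\in C[0,1]$. Then
$$\phi(a)=V^*M_{\rho(a)}V=T_{\rho(a)}$$
is a $C^*$-extreme point of $UCP_{H^2}(\mathcal A)$ and is not a $*$-homomorphism.

For example, $\mathcal A=C[0,1]$ with $\iota$ the identity and $\rho$ the inclusion gives $g\mapsto T_g$.

*Proof.* The map $\phi$ is unital and completely positive, being the compression of the representation $\pi(a)=M_{\rho(a)}$.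

**Step 1: $\phi$ is not multiplicative.** Let $S=\phi(\iota(z))=T_z$ be the unilateral shift. Then $\phi(\iota(z)\iota(z)^*)=\phi(1)=I$, whereas $\phi(\iota(z))\phi(\iota(z))^*=SS^*\ne I$.

**Step 2: the dilation and its commutant.** We need to know what Arveson's $D$ looks like. First, $(\pi,V)$ is minimal: $\pi(\mathcal A)VH^2$ contains $\bar z^nH^2$ for each $n\ge0$ (apply $\pi(\iota(\bar z^n))$), so its span contains all trigonometric polynomials, which are dense in $L^2$. Second,
$$\pi(\mathcal A)'=\{M_d:d\in L^\infty\}.\tag{5}$$
The inclusion $\supset$ holds because multiplication operators commute. For $\subset$, let $Y\in\pi(\mathcal A)'$. Then $Y$ commutes with $M_g=\pi(\iota(g))$ for $g\in C[0,1]$. Put $d=Y1\in L^2$. For continuous $g$, $Yg=YM_g1=gd$, so $\int|d|^2|g|^2\le\|Y\|^2\int|g|^2$. As $|g|^2$ runs over all nonnegative continuous functions, $|d|\le\|Y\|$ a.e., so $d\in L^\infty$. Then $Y=M_d$ on the dense subspace $C[0,1]$, hence everywhere.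

**Step 3: reduce a decomposition to a function $d$.** Let $\phi=\sum_iT_i^*\phi_i(\cdot)T_i$ as in (1), and fix $i$. Put $\psi=T_i^*\phi_i(\cdot)T_i$. Both $\psi$ and $\phi-\psi=\sum_{j\ne i}T_j^*\phi_j(\cdot)T_j$ are completely positive. By Arveson's theorem and (5) there is $d\in L^\infty$ with $0\le d\le1$ and
$$\psi(a)=V^*M_d\pi(a)V,\qquad T_d=\psi(1)=T_i^*T_i\ge cI\ \text{ for some }c>0,\tag{6}$$
the lower bound because $T_i$ is invertible.

**Step 4: $d\ge c$ almost everywhere.** We must pass from a bound on $H^2$ to one on $L^2$. By (6), $\int d|f|^2\ge c\int|f|^2$ for $f\in H^2$. If $p$ is a trigonometric polynomial, then $z^Np\in H^2$ for large $N$, and $|z^Np|=|p|$; so $\int d|p|^2\ge c\int|p|^2$. Since $d$ is bounded, density gives this for all $p\in L^2$. Taking $p=1_{\{d<c\}}$ gives $\int_{\{d<c\}}(d-c)\ge0$, so $\{d<c\}$ is a null set.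

**Step 5: factor $d=|h|^2$ with $h,h^{-1}\in H^\infty$.** By Step 4 the real function $u=\log d$ is bounded. Let $F$ be the holomorphic function on the unit disc with $\operatorname{Re}F=\frac12\operatorname{Poisson}(u)$ and $\operatorname{Im}F(0)=0$. Its real part is bounded, and $|e^{\pm F}|=e^{\pm\operatorname{Re}F}$, so $e^F$ and $e^{-F}$ are bounded holomorphic functions. Their radial boundary values exist a.e. and lie in $H^\infty$. They are mutually inverse, because $e^Fe^{-F}=1$; call them $h$ and $h^{-1}$. The Poisson integral of $u$ has boundary values $u$ a.e., so $|h|^2=e^{u}=d$ a.e.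

**Step 6: move $h$ across $V$.** If $k\in H^\infty$, then $kH^2\subset H^2$: $kz^n\in H^2$ for $n\ge0$, and polynomials in $z$ are dense in $H^2$, which is closed. So $S_i:=M_h|_{H^2}\in\mathcal B(H^2)$ is invertible with inverse $M_{h^{-1}}|_{H^2}$, and $M_hV=VS_i$. Since $M_d=M_h^*M_h$ and $M_h$ commutes with $\pi(a)$, (6) gives
$$T_i^*\phi_i(a)T_i=V^*M_h^*\,\pi(a)\,M_hV=S_i^*V^*\pi(a)VS_i=S_i^*\phi(a)S_i .$$
Put $U_i=S_iT_i^{-1}$, which is invertible. Then $\phi_i(a)=U_i^*\phi(a)U_i$, and $a=1$ gives $U_i^*U_i=I$. An invertible isometry is unitary, so $U_i$ is unitary. As $i$ was arbitrary, $\phi$ is $C^*$-extreme. $\square$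

## A homomorphism $l^\infty\to L^\infty$ that restricts to the inclusion of $C[0,1]$

Lemma 4 leaves us to find $\iota$ and $\rho$ for $\mathcal A=l^\infty$. Index the sequences by the countable infinite set
$$J=\{(n,k):n\ge0,\ 0\le k<2^n\},\qquad \iota(g)(n,k)=g(k/2^n)\quad(g\in C[0,1]).\tag{7}$$
We need a $*$-homomorphism $\rho:l^\infty(J)\to L^\infty$ that undoes $\iota$. Recovering $g(x)$ from the values of $g$ at the dyadic points $\lfloor2^nx\rfloor/2^n$ is easy by continuity; the difficulty is to treat all of $l^\infty(J)$ multiplicatively. Two natural constructions fail, and both fail on the same element, the parity sequence $a\in l^\infty(J)$ with $a(n,k)=1$ for odd $k$ and $0$ for even $k$. Note that $a^2=a$, and that for $n\ge1$ the number $a(n,\lfloor2^nx\rfloor)$ is the $n$-th binary digit of $x$.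

*Pointwise ultrafilter limits.* Take a free ultrafilter $\mathcal U$ on the index $n$ and put $\rho(b)(x)=\lim_{n\to\mathcal U}b(n,\lfloor2^nx\rfloor)$ for $x\in[0,1)$. This is multiplicative and satisfies $\rho(\iota(g))=g$, but $\rho(a)$ is not measurable. Indeed, $f=\rho(a)$ is $\{0,1\}$-valued and does not change when finitely many binary digits of $x$ change. If it were measurable, the zero–one law would make it a.e. constant. But $x\mapsto1-x$ preserves Lebesgue measure and flips every digit of a non-dyadic $x$, so $f(1-x)=1-f(x)$ a.e., which no constant in $\{0,1\}$ satisfies.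

*Weak-$*$ limits.* Put $\Phi_n(b)=\sum_kb(n,k)1_{[k/2^n,(k+1)/2^n)}$ and take a weak-$*$ cluster point $\Phi$ in $L^\infty$. Measurability is now built in, but $\Phi_n(a)$ is the $n$-th digit function, and $\Phi_n(a)-\frac12$ are bounded mutually orthogonal functions of equal norm. They tend to $0$ weakly in $L^2$, hence weak-$*$ in $L^\infty$ (they are bounded, and $L^2$ is dense in $L^1$). So $\Phi(a)=\frac12$, while $\Phi(a^2)=\frac12\ne\frac14$: not multiplicative.

The second failure is repairable. The weak-$*$ limit at least shows that the set of positive solutions is nonempty. That set is compact and convex, and its extreme points turn out to be multiplicative.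

We use a fact of Choi about the *multiplicative domain*: *if $\rho$ is unital completely positive and $\rho(b^*b)=\rho(b)^*\rho(b)$, then $\rho(ab)=\rho(a)\rho(b)$ for all $a$.* To see it, write $\rho=V_1^*\sigma(\cdot)V_1$ (Stinespring). Then $\|(1-V_1V_1^*)\sigma(b)V_1\xi\|^2=\langle(\rho(b^*b)-\rho(b)^*\rho(b))\xi,\xi\rangle=0$, so $\sigma(b)V_1=V_1\rho(b)$, and $\rho(ab)=V_1^*\sigma(a)\sigma(b)V_1=\rho(a)\rho(b)$.

**Lemma 5.** Let $\mathcal A$ be a unital commutative $C^*$-algebra and $\iota:C[0,1]\to\mathcal A$ a unital $*$-homomorphism. Suppose that for all $n\ge0$, $0\le k<2^n$ there is a character $\chi_{n,k}$ of $\mathcal A$ with $\chi_{n,k}(\iota(g))=g(k/2^n)$ for all $g\in C[0,1]$. Then there is a unital $*$-homomorphism $\rho:\mathcal A\to L^\infty$ with $\rho(\iota(g))=g$ for all $g\in C[0,1]$.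

*Proof.* Let $\Gamma$ be the set of positive unital linear maps $\Phi:\mathcal A\to L^\infty$ with $\Phi(\iota(g))=g$ for all $g\in C[0,1]$.

**Step 1: $\Gamma$ is compact and convex.** This is for Krein–Milman. Positive unital maps into a commutative algebra are completely positive, hence contractive. So $\Gamma\subset\prod_{a\in\mathcal A}\{f\in L^\infty:\|f\|\le\|a\|\}$, which is compact in the product of the weak-$*$ topologies (from $L^\infty=(L^1)^*$) by Banach–Alaoglu and Tychonoff. Linearity, $\Phi(1)=1$, $\Phi(b)\ge0$ for $b\ge0$, and $\Phi(\iota(g))=g$ are conditions on finitely many coordinates at a time, each of them weak-$*$ closed (the positive cone of $L^\infty$ is weak-$*$ closed), and together they define a convex set. So $\Gamma$ is a compact convex subset of a locally convex Hausdorff space.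

**Step 2: $\Gamma\ne\emptyset$.** Put $\Phi_n(a)=\sum_{k=0}^{2^n-1}\chi_{n,k}(a)1_{[k/2^n,(k+1)/2^n)}$. These maps are linear, positive, unital and contractive. By uniform continuity of $g$,
$$\Phi_n(\iota(g))=\sum_kg(k/2^n)1_{[k/2^n,(k+1)/2^n)}\to g\quad\text{in norm}.$$
A subnet of $(\Phi_n)$ converges in the compact product to some $\Phi$. The limit is linear, positive and unital, and $\Phi(\iota(g))=g$. So $\Phi\in\Gamma$.

**Step 3: an extreme point $\rho$ of $\Gamma$ is multiplicative.** Krein–Milman provides $\rho$. Since $\rho\circ\iota$ is multiplicative, $\rho(\iota(g)^*\iota(g))=|g|^2=\rho(\iota(g))^*\rho(\iota(g))$, so by Choi's fact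
$$\rho(a\,\iota(g))=\rho(a)\,g\qquad(a\in\mathcal A,\ g\in C[0,1]).\tag{8}$$
Fix $a\in\mathcal A$ with $0\le a\le1$ and put $\Delta(b)=\rho(ab)-\rho(a)\rho(b)$, the defect that we want to kill. For $b\ge0$, using that $\mathcal A$ and $L^\infty$ are commutative,
$$(\rho+\Delta)(b)=\rho(ab)+(1-\rho(a))\rho(b)\ge0,\qquad(\rho-\Delta)(b)=\rho((1-a)b)+\rho(a)\rho(b)\ge0 .$$
Also $\Delta(1)=0$, and (8) gives $\Delta(\iota(g))=\rho(a\,\iota(g))-\rho(a)g=0$. Hence $\rho\pm\Delta\in\Gamma$. As $\rho$ is their midpoint and is extreme, $\Delta=0$. Elements $a$ with $0\le a\le1$ span $\mathcal A$, so $\rho$ is multiplicative; it is $*$-preserving because it is positive. $\square$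

**Proof of Theorem 1.** Identify $\mathbb N$ with $J$, so $l^\infty\cong l^\infty(J)$, and take $\iota$ from (7) and the characters $\chi_{n,k}(a)=a(n,k)$. Lemma 5 gives $\rho:l^\infty\to L^\infty$, and Lemma 4 gives the $C^*$-extreme point $\phi(a)=T_{\rho(a)}$ of $UCP_{H^2}(l^\infty)$, not a $*$-homomorphism. For an infinite-dimensional separable $\mathcal H$ choose a unitary $Q:\mathcal H\to H^2$. Conjugation by $Q$ carries decompositions (1) to decompositions (1) and unitary equivalences to unitary equivalences, so $Q^*\phi(\cdot)Q$ is $C^*$-extreme in $UCP_{\mathcal H}(l^\infty)$, and it is not a $*$-homomorphism. $\blacksquare$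

The answer to the question is therefore no. Let us check it against the evidence. The range of $\phi$ contains the shift $S$ and $S^*$, which do not commute, in accordance with (a). By (b) and (c), $\phi$ cannot be normal. In fact it is singular: let $e$ be the indicator of a point $(n,k)\in J$. Then $e\,\iota(g)=g(k/2^n)e$, so $\rho(e)g=g(k/2^n)\rho(e)$. With $g(x)=x$ we get $(x-k/2^n)\rho(e)=0$ a.e., so $\rho(e)=0$. By linearity and continuity $\rho$, hence $\phi$, vanishes on $c_0$.

## Non-scattered spaces: a surjection onto $[0,1]$

We turn to Theorem 2. To apply Lemmas 4 and 5 to $C(X)$ we need a copy of $C[0,1]$ in $C(X)$ with enough characters, and a continuous surjection $X\to[0,1]$ provides it. Its existence is a theorem of Pełczyński and Semadeni (*Spaces of continuous functions III*, Studia Math. 18 (1959)). The direction that we need has a short proof.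

**Lemma 6.** A compact Hausdorff space $X$ that is not scattered admits a continuous surjection $q:X\to[0,1]$.

*Proof.* Let $K\subset X$ be closed, nonempty and without relatively isolated points. A nonempty relatively open subset $U$ of $K$ has at least two points, since a one-point open set would be an isolated point. As $K$ is compact Hausdorff, hence regular, $U$ contains two nonempty relatively open sets with disjoint closures, both closures inside $U$. Starting from $U_\emptyset=K$, we get nonempty relatively open sets $U_s$ for all finite binary strings $s$, such that $\overline{U_{s0}},\overline{U_{s1}}\subset U_s$ are disjoint. Put $K_s=\overline{U_s}$ and $C=\bigcap_n\bigcup_{|s|=n}K_s$, a closed set.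

For fixed $n$ the sets $K_s$, $|s|=n$, are disjoint and closed and cover $C$. So each $x\in C$ lies in $K_s$ for exactly one $s$ of length $n$, these strings extend each other as $n$ grows (because $K_{s0},K_{s1}\subset K_s$), and they define $\theta(x)\in\{0,1\}^{\mathbb N}$. The set of $x\in C$ with given first $n$ digits $s$ is $C\cap K_s$, which is relatively clopen in $C$, so $\theta$ is continuous. For any infinite string $\sigma$ the decreasing nonempty compact sets $K_{\sigma|n}$ have a common point, which lies in $C$ and is mapped to $\sigma$; so $\theta$ is onto. Composing with the continuous surjection $\sigma\mapsto\sum_j\sigma_j2^{-j}$ of $\{0,1\}^{\mathbb N}$ onto $[0,1]$ gives a continuous surjection $C\to[0,1]$, which Tietze's theorem extends to a continuous $q:X\to[0,1]$, still onto. $\square$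

**Theorem 2, part (1): $X$ not scattered and $\dim\mathcal H=\infty$.** Take $q$ from Lemma 6 and put $\iota(g)=g\circ q\in C(X)$. Choose $x_{n,k}\in q^{-1}(k/2^n)$, and let $\chi_{n,k}$ be evaluation at $x_{n,k}$; then $\chi_{n,k}(\iota(g))=g(k/2^n)$. Lemma 5 with $\mathcal A=C(X)$ gives $\rho$, and Lemma 4 gives a $C^*$-extreme point of $UCP_{H^2}(C(X))$ that is not a $*$-homomorphism. Conjugating by a unitary $\mathcal H\to H^2$ as before carries it to $\mathcal H$.

**Theorem 2, part (2): $\dim\mathcal H<\infty$.** Every $C^*$-extreme point is a $*$-homomorphism by Proposition 3.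

## Scattered spaces: reduction to measures on $\mathbb N$

What remains is the following.

**Proposition 7 (Theorem 2, part (3)).** Let $X\neq\emptyset$ be compact Hausdorff and scattered, and $\mathcal H$ separable. Every $C^*$-extreme point $\phi$ of $UCP_{\mathcal H}(C(X))$ is a $*$-homomorphism.

*Proof.* The plan is to show that $\phi$ is a sum over countably many points, so that it comes from a POVM on $\mathbb N$, and then to use fact (b).

**Step 1: measures on $X$ are atomic.** *Every finite positive regular Borel measure $m$ on $X$ is concentrated on the countable set of its point atoms.* The set is countable since $m$ is finite. Suppose that removing the atoms leaves a nonzero measure $m'$; it is regular and has no point masses. Let $K$ be its support, the complement of the union of all open $m'$-null sets. Each compact subset of $X\setminus K$ is covered by finitely many open null sets, so $m'(X\setminus K)=0$ by regularity. Hence $K$ is nonempty, and it is closed. As $X$ is scattered, there are $s\in K$ and an open $O$ with $O\cap K=\{s\}$. Then $m'(O)=m'(\{s\})+m'(O\setminus K)=0$,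 so $O\subset X\setminus K$, contradicting $s\in K$.

**Step 2: $\phi$ is a sum over a countable set $C$.** Let $m_{h,k}$ be the regular complex measure with $\int f\,dm_{h,k}=\langle\phi(f)h,k\rangle$. By uniqueness in the Riesz theorem it is sesquilinear in $(h,k)$, and $m_{h,h}\ge0$. Let $(e_j)$ be an orthonormal basis of $\mathcal H$ and $m=\sum_j2^{-j}m_{e_j,e_j}$, a finite positive regular measure. Let $C$ be its countable set of point atoms. By Step 1, $m(X\setminus C)=0$, so $m_{e_j,e_j}(X\setminus C)=0$ for each $j$.

We extend this to all $h$. If $h=\sum_{j\le N}c_je_j$ and $f\ge0$, then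
$$\langle\phi(f)h,h\rangle=\|\phi(f)^{1/2}h\|^2\le\Bigl(\sum_{j\le N}|c_j|\,\|\phi(f)^{1/2}e_j\|\Bigr)^2\le N\sum_{j\le N}|c_j|^2\langle\phi(f)e_j,e_j\rangle,$$
so $m_{h,h}\le N\sum_{j\le N}|c_j|^2m_{e_j,e_j}$ and $m_{h,h}(X\setminus C)=0$. Moreover $|\langle\phi(f)h,h\rangle-\langle\phi(f)h',h'\rangle|\le\|f\|(\|h\|+\|h'\|)\|h-h'\|$, i.e. $\|m_{h,h}-m_{h',h'}\|\le(\|h\|+\|h'\|)\|h-h'\|$. Hence $m_{h,h}(X\setminus C)=0$ for all $h\in\mathcal H$ by density. By polarization every $m_{h,k}$ is a linear combination of such measures, so it too is concentrated on $C$.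

For $x\in C$ the form $m_{h,k}(\{x\})$ is sesquilinear, positive on the diagonal, and bounded by $\|m_{h,k}\|\le\|h\|\|k\|$. So $\langle A_xh,k\rangle=m_{h,k}(\{x\})$ defines $A_x\ge0$, and since $m_{h,k}$ is concentrated on the countable set $C$,
$$\phi(f)=\sum_{x\in C}f(x)A_x,\qquad\sum_{x\in C}A_x=I\qquad\text{(weakly)}.\tag{9}$$

**Step 3: transfer to $\mathbb N$.** Fix an injection $n:C\to\mathbb N$ and put $\nu(E)=\sum_{n(x)\in E}A_x$. By (9) this is a normalized POVM on $\mathbb N$. We claim that $\nu$ is $C^*$-extreme. Let $\nu=\sum_iT_i^*\nu_i(\cdot)T_i$ with normalized POVMs $\nu_i$, invertible $T_i$ and $\sum_iT_i^*T_i=I$. If $l\notin n(C)$, then $0\le T_i^*\nu_i(\{l\})T_i\le\nu(\{l\})=0$, and $T_i$ is invertible, so $\nu_i(\{l\})=0$. Thus $\nu_i$ lives on $n(C)$, $\sum_{x\in C}\nu_i(\{n(x)\})=I$ weakly, and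
$$\phi_i(f)=\sum_{x\in C}f(x)\,\nu_i(\{n(x)\})\qquad(f\in C(X))$$
is a positive unital map, hence an element of $UCP_{\mathcal H}(C(X))$. By (9), $\phi=\sum_iT_i^*\phi_i(\cdot)T_i$. As $\phi$ is $C^*$-extreme, there are unitaries $U_i$ with $\phi_i=U_i^*\phi(\cdot)U_i$.

It remains to get back from functions on $X$ to masses at points. For $h\in\mathcal H$ consider the two finite atomic measures on $X$ with masses $\langle\nu_i(\{n(x)\})h,h\rangle$ and $\langle A_xU_ih,U_ih\rangle$ at $x\in C$. Both are regular, being purely atomic on a countable set, and both represent the functional $f\mapsto\langle\phi_i(f)h,h\rangle$ on $C(X)$. By uniqueness in the Riesz theorem the masses agree, for every $h$. So $\nu_i(\{n(x)\})=U_i^*A_xU_i$ for all $x\in C$, and summing over $n(x)\in E$ gives $\nu_i(E)=U_i^*\nu(E)U_i$. This proves the claim.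

**Step 4: conclusion.** By fact (b), $\nu$ is a spectral measure, so the $A_x=\nu(\{n(x)\})$ are mutually orthogonal projections with sum $I$. Then $\phi(f)=\sum_xf(x)A_x$ acts as the scalar $f(x)$ on the range of each $A_x$, and these ranges span $\mathcal H$ orthogonally. So $\phi(f)\phi(g)=\phi(fg)$ and $\phi(\bar f)=\phi(f)^*$: $\phi$ is a $*$-homomorphism. $\square$

**Proof of Theorem 2.** If $X$ is not scattered and $\dim\mathcal H=\infty$, part (1) gives the required $C^*$-extreme point. If $\dim\mathcal H<\infty$, part (2) excludes one, and if $X$ is scattered, part (3) does. $\blacksquare$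

## The algebra $l^\infty=C(\beta\mathbb N)$

Here $X=\beta\mathbb N$, and this space is not scattered: if it were, Proposition 7 would make every $C^*$-extreme point of $UCP_{H^2}(l^\infty)$ a $*$-homomorphism, against Theorem 1. So Theorem 2 says, for separable $\mathcal H\ne0$: all $C^*$-extreme points of $UCP_{\mathcal H}(l^\infty)$ are $*$-homomorphisms if and only if $\dim\mathcal H<\infty$.
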